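# White and black spectral curves of a coherent double circuit configuration

## A honeycomb carrying two unrelated lists of numbers

Take the honeycomb graph in the plane. Its white vertices are $w_x$, placed at $x\in\mathbb Z^2$, and its black vertices are $v_x$, placed at $x+(\frac13,\frac13)$. The vertex $v_x$ is joined to $w_x,\ w_{x+e_1},\ w_{x+e_2}$, so $w_y$ is joined to $v_y,\ v_{y-e_1},\ v_{y-e_2}$. All faces are hexagons. Choose two injective functions $a,q:(\mathbb Z/2)^2\to\mathbb C$, that is, two lists of four distinct numbers, fix $d\ge2$, and put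
$$\mathbf A(w_x)=(1,a(x),0,0,\dots,0)\in\mathbb C^{d+1},\qquad \boldsymbol\ell(v_x)=(1,0,q(x),0,\dots,0)\in(\mathbb C^{d+1})^*. \tag{1}$$
We read $\mathbf A(w)$ as a point of $\mathbb P^d$ and $\boldsymbol\ell(v)$ as a hyperplane. Two features matter.

* The three vertices around any vertex carry three different indices mod 2, so their vectors (or covectors) are three pairwise independent vectors in a 2-dimensional space. They satisfy one linear relation, with all coefficients nonzero.
* Every pairing $\langle\boldsymbol\ell(v),\mathbf A(w)\rangle$ equals $1$, whatever $a$ and $q$ are.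

The linear relations among the points around black vertices form a periodic linear system on functions of white vertices; asking for which multipliers $\beta\in(\mathbb C^*)^2$ it has a quasi-periodic solution gives a plane curve, the white spectral curve. The relations among the hyperplanes around white vertices give a second curve, the black one. The incidence conditions couple the points to the hyperplanes, and both curves pass through a common point, so one may ask whether the two curves must be equal. The construction (1) is made to answer this. It satisfies all the conditions, but $a$ and $q$ never interact, so the first curve depends on $a$ alone and the second on $q$ alone.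

The rest of these notes makes this precise, carries out the computation, and then studies how the curves are related: a map carrying kernel vectors from one side to the other, two criteria under which it proves an inclusion of the curves, and a second, more robust counterexample.

## Double circuit configurations and their two curves

Let $\Gamma$ be a bipartite graph embedded in the torus $T^2$ with all faces disks, with white vertex set $W$ and black vertex set $B$. Assume $\Gamma$ has at least one dimer cover (a set of edges meeting every vertex exactly once); in particular $|W|=|B|$. Let $\widetilde\Gamma$ be the lift to $\mathbb R^2$, with vertex sets $\widetilde W,\widetilde B$, on which $H_1(T^2)\cong\mathbb Z^2$ acts by deck transformations $x\mapsto x+\gamma$. Assume $\widetilde\Gamma$ has no multiple edges. All neighborhoods are taken in $\widetilde\Gamma$. Fix $d\ge2$.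

A *circuit* is a minimally linearly dependent set: dependent, with every proper subset independent. Equivalently, there is a relation among its members, unique up to scale, and all its coefficients are nonzero. In $\mathbb P^2$, three distinct collinear points form a circuit, and so do four points no three of which are collinear.

**Definition 1.** A *double circuit configuration* assigns a point of $\mathbb P^d$ to each white vertex and a hyperplane of $\mathbb P^d$ to each black vertex of $\Gamma$ (equivalently, deck-periodic data on $\widetilde\Gamma$) such that: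

(V) for every black vertex the points at its neighbors form a circuit, and for every white vertex the hyperplanes at its neighbors form a circuit in the dual projective space.

Lift the points to vectors $\mathbf A(w)\in\mathbb C^{d+1}$ and the hyperplanes to covectors $\boldsymbol\ell(v)\in(\mathbb C^{d+1})^*$, periodically, and assume $\langle\boldsymbol\ell(v),\mathbf A(w)\rangle\ne0$ for every edge $(v,w)$. The configuration is *coherent* if moreover:

(F) for every face with boundary $w_1,v_1,\dots,w_k,v_k$ in cyclic order (indices mod $k$),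
$$\prod_{i=1}^k\frac{\langle\boldsymbol\ell(v_i),\mathbf A(w_i)\rangle}{\langle\boldsymbol\ell(v_i),\mathbf A(w_{i+1})\rangle}=1 .$$

For a quadrilateral face the condition reads $\langle\boldsymbol\ell(v_1),\mathbf A(w_1)\rangle\langle\boldsymbol\ell(v_2),\mathbf A(w_2)\rangle=\langle\boldsymbol\ell(v_1),\mathbf A(w_2)\rangle\langle\boldsymbol\ell(v_2),\mathbf A(w_1)\rangle$. Each vector occurs as often above as below, so the condition does not depend on the lifts.

**The class $\alpha$.** For a coherent configuration there is a nowhere zero function $f$ on the vertices of $\widetilde\Gamma$ and a class $\alpha\in H^1(T^2,\mathbb C^*)=\mathrm{Hom}(H_1(T^2),\mathbb C^*)\cong(\mathbb C^*)^2$ with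
$$\langle\boldsymbol\ell(v),\mathbf A(w)\rangle=f(v)^{-1}f(w)\ \text{ for every edge }(v,w),\qquad f(x+\gamma)=\alpha(\gamma)f(x). \tag{2}$$
Indeed, we want $f(w)/f(v)$ to be prescribed on edges. Condition (F) says that the prescribed ratios multiply to $1$ around each face. The plane is simply connected and $\widetilde\Gamma$ is connected, so $f$ exists and is unique up to a constant. The prescribed ratios are periodic, so $x\mapsto f(x+\gamma)/f(x)$ takes the same value at both ends of any edge; it is a constant $\alpha(\gamma)$, multiplicative in $\gamma$. Rescaling the lifts by periodic scalars multiplies $f$ by a periodic function, so $\alpha$ does not change. It is called the *cohomology class* of the configuration.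

**Functions with a multiplier.** For $\beta\in H^1(T^2,\mathbb C^*)$ let $\mathbb C^W_\beta$ (resp. $\mathbb C^B_\beta$) be the space of functions $g$ on $\widetilde W$ (resp. $\widetilde B$) with $g(x+\gamma)=\beta(\gamma)g(x)$. For instance, on the honeycomb with deck group $2\mathbb Z^2$ the function $g(w_x)=2^{x_1}$ has multiplier $\beta(2e_1)=4$, $\beta(2e_2)=1$. Fix representatives $W_0\subset\widetilde W$, $B_0\subset\widetilde B$ of the vertices of $\Gamma$; restriction identifies $\mathbb C^W_\beta\cong\mathbb C^{W_0}$ and $\mathbb C^B_\beta\cong\mathbb C^{B_0}$. Fix a basis $\gamma_1,\gamma_2$ of $H_1(T^2)$ and write $\beta_i=\beta(\gamma_i)$.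

**Definition 2.** By (V) there are deck-periodic weights $\kappa(e),\kappa'(e)\in\mathbb C^*$ with
$$\sum_{e=(v,w)}\kappa(e)\mathbf A(w)=0\ \ (\text{each black }v),\qquad \sum_{e=(v,w)}\kappa'(e)\boldsymbol\ell(v)=0\ \ (\text{each white }w).$$
Put $(\mathcal Kg)(v)=\sum_{e=(v,w)}\kappa(e)g(w)$ and $(\mathcal K'h)(w)=\sum_{e=(v,w)}\kappa'(e)h(v)$. The *white* and *black spectral curves* are
$$\mathcal S_W=\{\beta:\ \mathcal K|_{\mathbb C^W_\beta}\text{ has nonzero kernel}\},\qquad \mathcal S_B=\{\beta:\ \mathcal K'|_{\mathbb C^B_{\beta^{-1}}}\text{ has nonzero kernel}\}.$$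

Since $|W|=|B|$, these are the zero sets of the Laurent polynomials $P_W(\beta)=\det\mathcal K|_{\mathbb C^W_\beta}$ and $P_B(\beta)=\det\mathcal K'|_{\mathbb C^B_{\beta^{-1}}}$ in $\beta_1,\beta_2$. Rescaling the lifts or the relations multiplies rows and columns by nonzero constants, so the two sets depend only on the configuration.

**Two common points.** The class $\alpha$ lies on both curves: pairing $\sum\kappa\,\mathbf A(w)=0$ with $\boldsymbol\ell(v)$ and using (2) gives $\sum\kappa f(w)=0$, so $f|_W\in\ker\mathcal K|_{\mathbb C^W_\alpha}$; pairing $\sum\kappa'\boldsymbol\ell(v)=0$ with $\mathbf A(w)$ gives $f^{-1}|_B\in\ker\mathcal K'|_{\mathbb C^B_{\alpha^{-1}}}$. The trivial class $1$ lies on both as well, since the coordinates of $\mathbf A$ and of $\boldsymbol\ell$ are periodic functions in the kernels.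

In "The dimer model and dynamical incidence geometry", arXiv:2512.15499 (2025), Anton Izosimov and Pavlo Pylyavskyy ask whether the two curves are the same. Precisely: does $\mathcal S_W=\mathcal S_B$ hold for every coherent double circuit configuration for which neither set is all of $H^1(T^2,\mathbb C^*)$? The answer is no.

**Theorem 1.** *For every $d\ge2$ there is a coherent double circuit configuration with $\mathcal S_W,\mathcal S_B\ne H^1(T^2,\mathbb C^*)$ and $\mathcal S_W\neq\mathcal S_B$. Explicitly, let $\Gamma$ be the honeycomb modulo $2\mathbb Z^2$ with data (1), where*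
$$(a(00),a(10),a(01),a(11))=(0,1,2,3),\qquad (q(00),q(10),q(01),q(11))=(0,1,3,2).$$
*With $\lambda=\beta(2e_1)$ and $\mu=\beta(2e_2)$,*
$$\mathcal S_W=\{3-4\lambda+\mu=0\},\qquad\mathcal S_B=\{4-3\lambda-\mu=0\},$$
*two lines that meet only at $\alpha=(1,1)$.*

## Three labels: the curves agree

Before the computation with four labels, look at the smallest honeycomb on which (V) can hold with data indexed by the quotient. If the indices $x,\ x+e_1,\ x+e_2$ were not distinct modulo the deck group, two of the three points around $v_x$ would coincide and would already be dependent, which violates minimality. So the quotient needs at least three labels. Take the deck group $\Lambda=\{x: x_1\equiv x_2 \bmod 3\}$, of index 3. The classes of $0,e_1,e_2$ are the three labels, and every vertex of the honeycomb has one neighbor of each label.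

The natural way to prove $\mathcal S_W=\mathcal S_B$ is to show that $\kappa'(e)=s(v)t(w)\kappa(e)$ for periodic nonvanishing $s,t$: then $\mathcal K'$ is, up to diagonal factors, the transpose of $\mathcal K$, and the determinants are proportional. Here this works for every coherent configuration. Each black vertex sees all three points $A_0,A_1,A_2$, so their unique relation $k_0A_0+k_1A_1+k_2A_2=0$ serves at every black vertex, and we may take $\kappa(v,w)=k_{[w]}$, a function of $w$ alone. In the same way $\kappa'(v,w)=k'_{[v]}$. So $\kappa'(e)=k'_{[v]}k_{[w]}^{-1}\kappa(e)$ and $\mathcal S_W=\mathcal S_B$.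

Explicitly, with representatives $0,e_1,e_2$, $\tau=\beta(1,1)$ and $\sigma=\beta(2,-1)$, use $2e_1=e_2+(2,-1)$, $e_1+e_2=0+(1,1)$, $2e_2=e_1+(-1,2)$ and $\beta(-1,2)=\tau/\sigma$. Then
$$P_W=k_0k_1k_2\det\begin{pmatrix}1&1&1\\ \tau&1&\sigma\\ \tau&\tau/\sigma&1\end{pmatrix}=k_0k_1k_2\,(1-3\tau+\sigma\tau+\tau^2/\sigma).$$
The data have disappeared from the curve. With four labels each vertex misses one of them, the relations differ from vertex to vertex, and the argument stops there: for data (1) the weights $\kappa$ are functions of $a$, the weights $\kappa'$ are functions of $q$, and no relation between them is available.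

## Four labels: proof of Theorem 1

**Step 1: the configuration is coherent.** We check the hypotheses on the graph and the conditions (V) and (F). The quotient of the honeycomb by $2\mathbb Z^2$ (with $\gamma_i=2e_i$) has 4 white and 4 black vertices, 12 edges and 4 hexagonal disk faces. There are no multiple edges, and the edges $v_xw_x$ form a dimer cover. For (V): the neighbors of $v_x$ have indices $x,x+e_1,x+e_2$ and those of $w_y$ have indices $y,y-e_1,y-e_2$, distinct mod 2 in both cases. Since $a$ and $q$ are injective, their vectors (covectors) are three pairwise independent vectors in a 2-dimensional space, i.e. a circuit. Since $\langle\boldsymbol\ell(v),\mathbf A(w)\rangle=1$ for all $v,w$, condition (F) holds, $f\equiv1$, and $\alpha=1$.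

**Step 2: the matrix of $\mathcal K$.** We compute the white curve for arbitrary injective $a$. Write $a_0,a_1,a_2,a_3$ for $a(00),a(10),a(01),a(11)$. For any three numbers $c_1,c_2,c_3$,
$$(c_2-c_3)+(c_3-c_1)+(c_1-c_2)=0,\qquad (c_2-c_3)c_1+(c_3-c_1)c_2+(c_1-c_2)c_3=0. \tag{3}$$
So we may take
$$\kappa(v_x,w_x)=a(x{+}e_1)-a(x{+}e_2),\quad \kappa(v_x,w_{x+e_1})=a(x{+}e_2)-a(x),\quad \kappa(v_x,w_{x+e_2})=a(x)-a(x{+}e_1).$$
For $v_{10}$, for example, the neighbors are $w_{10}$, $w_{20}=w_{00}+\gamma_1$ and $w_{11}$, with weights $a_0-a_3$, $a_3-a_1$, $a_1-a_0$; the value at $w_{20}$ is $\lambda g(w_{00})$. Doing this for all four rows $v_{00},v_{10},v_{01},v_{11}$, with columns $g(w_{00}),g(w_{10}),g(w_{01}),g(w_{11})$, we get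
$$\mathcal K_\beta=\begin{pmatrix} a_1-a_2& a_2-a_0& a_0-a_1&0\\ \lambda(a_3-a_1)&a_0-a_3&0&a_1-a_0\\ \mu(a_2-a_3)&0&a_3-a_0&a_0-a_2\\ 0&\mu(a_3-a_2)&\lambda(a_1-a_3)&a_2-a_1\end{pmatrix}.$$

**Step 3: the determinant.** Put
$$r=(a_0-a_3)(a_1-a_2),\qquad s=(a_0-a_2)(a_1-a_3),\qquad p=(a_0-a_1)(a_2-a_3),\qquad Q=r-s\lambda+p\mu .$$
We expand along the first row. The minor of the first entry is
$$(a_0-a_3)\big[(a_3-a_0)(a_2-a_1)-\lambda(a_0-a_2)(a_1-a_3)\big]-(a_1-a_0)(a_3-a_0)\mu(a_3-a_2),$$
which equals $(a_0-a_3)(r-s\lambda)+(a_0-a_3)p\mu=(a_0-a_3)Q$. Times $a_1-a_2$ this gives $rQ$. The minor of the second entry is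
$$\lambda(a_3-a_1)(r-s\lambda)+(a_1-a_0)\,\mu(a_2-a_3)\,\lambda(a_1-a_3)=\lambda(a_3-a_1)\,[\,r-s\lambda+p\mu\,],$$
and times $-(a_2-a_0)=a_0-a_2$ this gives $-s\lambda Q$. The minor of the third entry is
$$-\lambda\mu(a_3-a_1)(a_0-a_2)(a_3-a_2)-(a_0-a_3)\mu(a_2-a_3)(a_2-a_1)+(a_1-a_0)\mu^2(a_2-a_3)(a_3-a_2),$$
whose three terms are $-\mu(a_2-a_3)s\lambda$, $\ \mu(a_2-a_3)r$ and $\mu(a_2-a_3)p\mu$; times $a_0-a_1$ this gives $p\mu Q$. Adding,
$$P_W=(r-s\lambda+p\mu)\,Q=(r-s\lambda+p\mu)^2,\qquad \mathcal S_W=\{r-s\lambda+p\mu=0\}. \tag{4}$$

Expanding the products shows $r-s+p=0$, so the line passes through $(1,1)$, as it must. Hence the line is $r(1-\lambda)+p(\mu-\lambda)=0$: it remembers exactly the ratio $r/p$, a cross-ratio of the four numbers.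

**Step 4: the black curve.** We reduce it to the white computation by the point reflection $x\mapsto-x$. Given $h\in\mathbb C^B_{\beta^{-1}}$, put $g(w_x)=h(v_{-x})$. Then $g(w_{x+\gamma})=h(v_{-x-\gamma})=\beta(\gamma)h(v_{-x})=\beta(\gamma)g(w_x)$, so $g\in\mathbb C^W_\beta$. The equation $(\mathcal K'h)(w_{-x})=0$ involves $v_{-x},v_{-(x+e_1)},v_{-(x+e_2)}$, with coefficients given by the relation among $(1,0,q(-x),0,\dots)$, $(1,0,q(-(x+e_1)),0,\dots)$, $(1,0,q(-(x+e_2)),0,\dots)$. This is the equation $(\mathcal Kg)(v_x)=0$ for the white data $x\mapsto q(-x)$, and $q(-x)=q(x)$ because $q$ is defined mod 2. So $\mathcal S_B$ is given by (4) with $a$ replaced by $q$.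

**Step 5: the numbers.** For $a=(0,1,2,3)$: $r=(-3)(-1)=3$, $s=(-2)(-2)=4$, $p=(-1)(-1)=1$. For $q=(0,1,3,2)$: $r=(-2)(-2)=4$, $s=(-3)(-1)=3$, $p=(-1)(1)=-1$. So the curves are $3-4\lambda+\mu=0$ and $4-3\lambda-\mu=0$. Neither is all of $(\mathbb C^*)^2$. Adding the equations gives $7-7\lambda=0$, so $\lambda=1$ and $\mu=1$. This proves Theorem 1. $\blacksquare$

In this example the points span only a plane in $\mathbb C^{d+1}$, and so do the covectors. To see how much of the failure is due to this, we look for a mechanism that relates the two kernels.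

## Incidence one dimension up

The factorization (2) says that $\langle\boldsymbol\ell(v),\mathbf A(w)\rangle-f(v)^{-1}f(w)=0$ on edges. Adding one coordinate turns this into honest incidence. Let
$$V=\mathbb C^{d+2}=\mathbb C^{d+1}\oplus\mathbb Ce,\qquad \varphi(\gamma)=\mathrm{diag}(1,\dots,1,\alpha(\gamma)),$$
and let $e^*\in V^*$ be the last coordinate.

**Lemma 1.** (i) *For a coherent configuration put $a(w)=(\mathbf A(w),f(w))\in V$ and $b(v)=(\boldsymbol\ell(v),-f(v)^{-1})\in V^*$. Then*
$$\sum_{e=(v,w)}\kappa(e)a(w)=0\ (\forall v),\qquad \sum_{e=(v,w)}\kappa'(e)b(v)=0\ (\forall w),\qquad\langle b(v),a(w)\rangle=0\ \text{on edges}, \tag{5}$$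
*and $a(w+\gamma)=\varphi(\gamma)a(w)$, $b(v+\gamma)=b(v)\varphi(\gamma)^{-1}$.*

(ii) *Conversely, let $a,b$ be equivariant in this way with $\langle b(v),a(w)\rangle=0$ on edges, and with nonvanishing last coordinates $f(w)$ of $a(w)$ and $-f(v)^{-1}$ of $b(v)$. Suppose the $a$'s at the neighbors of each black vertex and the $b$'s at the neighbors of each white vertex form circuits. Then the first $d+1$ coordinates $\mathbf A,\boldsymbol\ell$ form a coherent double circuit configuration with class $\alpha$, and the linear relations among the $\mathbf A$'s (resp. $\boldsymbol\ell$'s) at each vertex are those of the $a$'s (resp. $b$'s).*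

**Proof.** (i) On an edge, $\langle b(v),a(w)\rangle=f(w)/f(v)-f(w)/f(v)=0$. The last coordinates of the two sums in (5) vanish because $f|_W\in\ker\mathcal K$ and $f^{-1}|_B\in\ker\mathcal K'$. Equivariance follows from $f(x+\gamma)=\alpha(\gamma)f(x)$.

(ii) The first coordinates are periodic, because $\varphi$ acts trivially on them, and $\langle\boldsymbol\ell(v),\mathbf A(w)\rangle=f(w)/f(v)\ne0$ on edges. The product in (F) telescopes to $1$, and the equivariance of the last coordinates gives $f(x+\gamma)=\alpha(\gamma)f(x)$. For (V): the $a$'s at the neighbors of $v$ span a subspace of $\ker b(v)$, and $e\notin\ker b(v)$ since $b(v)(e)=-f(v)^{-1}\neq0$. So the projection along $e$ is injective on that span, and circuits and their relations are preserved. Dually, the $b$'s at the neighbors of $w$ vanish on $a(w)$. Restriction to $\mathbb C^{d+1}$ has kernel $\mathbb Ce^*$, and $e^*(a(w))=f(w)\ne0$, so restriction is injective on the span of these $b$'s. $\square$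

**Duality.** Exchanging colors, $\mathbf A\leftrightarrow\boldsymbol\ell$ and $f\to f^{-1}$ gives another coherent configuration, since $\langle\boldsymbol\ell(v),\mathbf A(w)\rangle=(f^{-1}(w))^{-1}f^{-1}(v)$. Its class is $\alpha^{-1}$; its white curve is $\{\beta:\mathcal K'|_{\mathbb C^B_\beta}\text{ has kernel}\}=\mathcal S_B^{-1}$, and its black curve is $\mathcal S_W^{-1}$. So every statement below that gives $\mathcal S_W\subset\mathcal S_B$ has a dual that gives $\mathcal S_B\subset\mathcal S_W$. The lifted vectors of the new configuration are the old $a,b$ up to the sign of the last coordinate, so spanning conditions simply exchange $a$ and $b$.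

**Transpose.** For $x\in\mathbb C^B_{\beta^{-1}}$ let $(\mathcal K^Tx)(w)=\sum_{e=(v,w)}\kappa(e)x(v)$. For $g\in\mathbb C^W_\beta$ the function $\kappa(e)x(v)g(w)$ of $e$ is periodic, and summing it over edges mod deck in two ways gives
$$\sum_{v\in B_0}x(v)(\mathcal Kg)(v)=\sum_{w\in W_0}(\mathcal K^Tx)(w)g(w).$$
So $\mathcal K^T|_{\mathbb C^B_{\beta^{-1}}}$ is the transpose of $\mathcal K|_{\mathbb C^W_\beta}$, and
$$\dim\ker\mathcal K^T|_{\mathbb C^B_{\beta^{-1}}}=\dim\ker\mathcal K|_{\mathbb C^W_\beta}. \tag{6}$$
Both $\mathcal K^T$ and $\mathcal K'$ now act on functions on black vertices with multiplier $\beta^{-1}$. We want to go from the kernel of one to the kernel of the other.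

## A potential on faces and the transfer map

**Theorem A.** *Let $\beta\ne1,\alpha$ and $x\in\mathbb C^B_{\beta^{-1}}$ with $\mathcal K^Tx=0$. There is a unique $X:\{\text{faces of }\widetilde\Gamma\}\to V$ with $X(F+\gamma)=\beta(\gamma)^{-1}\varphi(\gamma)X(F)$ and*
$$X(L(e))-X(R(e))=\kappa(e)\,x(v)\,a(w)\qquad\text{for each edge }e=(v,w), \tag{7}$$
*where $L(e),R(e)$ are the faces left and right of $e$ oriented from $v$ to $w$. The number $\psi(v)=\langle b(v),X(F)\rangle$ does not depend on the face $F$ incident to $v$, and $\psi\in\mathbb C^B_{\beta^{-1}}$, $\mathcal K'\psi=0$. Moreover $\psi(v)=\langle b(v),X(F)\rangle$ also for every face $F$ having a white vertex adjacent to $v$. In particular, if $\psi\ne0$ for some $x$, then $\beta\in\mathcal S_B$.*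

By uniqueness $X$, and hence $\psi$, depends linearly on $x$. So there is a canonical linear map $x\mapsto\psi$ from $\ker\mathcal K^T$ to $\ker\mathcal K'$, both at multiplier $\beta^{-1}$; if it is nonzero, then $\beta\in\mathcal S_W\Rightarrow\beta\in\mathcal S_B$.

**Step 1: a potential exists.** We check that the prescribed jumps are consistent. Pass to the cell decomposition of the plane dual to $\widetilde\Gamma$: its vertices are the faces of $\widetilde\Gamma$, its edges cross the edges of $\widetilde\Gamma$, and its 2-cells surround the vertices of $\widetilde\Gamma$. The right side of (7) is a 1-cochain on it, and a closed 1-cochain on a cell decomposition of the plane is the difference of a function on vertices, unique up to a constant. Going counterclockwise around a black vertex $v$ we cross each edge, which points away from $v$, from right to left; the jumps add up to $x(v)\sum\kappa(e)a(w)=0$ by (5). Around a white vertex $w$ the edges point inward, and the jumps add up to $-\sum\kappa(e)x(v)a(w)=-(\mathcal K^Tx)(w)\,a(w)=0$. So the cochain is closed, and (7) has a solution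 $X_0$, unique up to an additive constant in $V$.

**Step 2: exactly one potential is equivariant.** We adjust the constant. The right side of (7) at $e+\gamma$ is $\beta(\gamma)^{-1}\varphi(\gamma)$ times its value at $e$. So $X_0(F+\gamma)-\beta(\gamma)^{-1}\varphi(\gamma)X_0(F)$ has zero jumps and is a constant $c(\gamma)\in V$. Work in one coordinate of $V$; there $\beta^{-1}\varphi$ is a character $\chi\in\{\beta^{-1},\beta^{-1}\alpha\}$, nontrivial because $\beta\neq1,\alpha$. Computing $X_0(F+\gamma+\gamma')$ in two orders gives
$$\chi(\gamma')c(\gamma)+c(\gamma')=\chi(\gamma)c(\gamma')+c(\gamma),\qquad\text{i.e.}\qquad c(\gamma)(1-\chi(\gamma'))=c(\gamma')(1-\chi(\gamma)).$$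
Fix $\gamma'$ with $\chi(\gamma')\ne1$ and put $k=c(\gamma')/(1-\chi(\gamma'))$. Then $c(\gamma)=(1-\chi(\gamma))k$ for all $\gamma$, and $X=X_0-k$ satisfies $X(F+\gamma)=\chi(\gamma)X_0(F)+(1-\chi(\gamma))k-k=\chi(\gamma)X(F)$. Two equivariant solutions differ by a constant that is equivariant under a nontrivial character, hence by $0$.

**Step 3: $\psi$ is well defined.** Two faces that are consecutive around $v$ have values of $X$ differing by a multiple of some $a(w)$ with $w\sim v$, and $b(v)$ kills it. So $\langle b(v),X(F)\rangle$ is the same for all $F$ incident to $v$. Also $\psi(v+\gamma)=\langle b(v)\varphi(\gamma)^{-1},\beta(\gamma)^{-1}\varphi(\gamma)X(F)\rangle=\beta(\gamma)^{-1}\psi(v)$.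

**Step 4: $\psi$ lies in $\ker\mathcal K'$.** Let $F$ be any face incident to a white vertex $w$. Around $w$ all jumps are multiples of $a(w)$, so the values of $X$ at the faces around $w$ are congruent modulo $\mathbb Ca(w)$. Each $v\sim w$ is incident to one of these faces (a face beside the edge $vw$), and $b(v)$ kills $a(w)$. So $\psi(v)=\langle b(v),X(F)\rangle$ for all $v\sim w$. This is the "moreover" claim, and it gives
$$(\mathcal K'\psi)(w)=\sum_{e=(v,w)}\kappa'(e)\langle b(v),X(F)\rangle=\Big\langle\sum_{e=(v,w)}\kappa'(e)b(v),\,X(F)\Big\rangle=0.$$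
If $\psi\ne0$, then $\mathcal K'|_{\mathbb C^B_{\beta^{-1}}}$ has nonzero kernel, i.e. $\beta\in\mathcal S_B$. $\square$

If $\beta\in\mathcal S_W$ and $\beta\neq 1,\alpha$, then by (6) there is $x\ne0$, and Theorem A produces $\psi\in\ker\mathcal K'$. So $\mathcal S_W\subset\mathcal S_B$ would follow, except that $\psi$ may be zero. In the example (1) it always is. There $a(w_x)=(1,a(x),0,\dots,0,1)$ and $b(v_x)=(1,0,q(x),0,\dots,0,-1)$. Let $U\subset V$ be the span of all $a(w)$; it is spanned by $(1,0,\dots,0,1)$ and $(0,1,0,\dots,0)$, and every $b(v)$ kills both. The image of $X$ in $V/U$ has zero jumps, so it is constant, and it has multiplier $\beta^{-1}\ne1$ (as $\alpha=1$), so it is $0$. Hence $X$ takes values in $U$, and $\psi=0$ for every $\beta\neq1$ and every $x$.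

So the remaining task is to find conditions that force $\psi\neq0$. We give a local condition and a global one.

## Covectors around a face

**Theorem B.** *Suppose that for every face $F$ of $\widetilde\Gamma$ the covectors $b(v)$, $v$ running over the neighbors of the white vertices of $F$, span $V^*$. Then $\mathcal S_W\subset\mathcal S_B$, and $\dim\ker\mathcal K|_{\mathbb C^W_\beta}\le\dim\ker\mathcal K'|_{\mathbb C^B_{\beta^{-1}}}$ for $\beta\ne1,\alpha$.*

**Proof.** The points $1$ and $\alpha$ lie on both curves. Let $\beta\ne1,\alpha$, let $\mathcal K^Tx=0$, and suppose $\psi=0$ in Theorem A. By the "moreover" claim, $\langle b(v),X(F)\rangle=\psi(v)=0$ for every $v$ adjacent to a white vertex of $F$. These $b(v)$ span $V^*$, so $X(F)=0$, for every $F$. By (7), $\kappa(e)x(v)a(w)=0$ on every edge, and since $\kappa(e)\ne0$ and $a(w)\neq0$, $x=0$. So $x\mapsto\psi$ is injective, and (6) gives the inequality, hence the inclusion. $\square$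

**Corollary B.** *If every vertex has degree $d+2$, then $\mathcal S_W=\mathcal S_B$.*

The hypothesis forces $d=2$ and quadrilateral faces. Indeed $|E|=|W|(d+2)$, and Euler's formula on the torus gives $|E|-2|W|=|W|d$ faces. Faces have even degree, at least $4$ as there are no multiple edges, so $2|W|(d+2)\ge4|W|d$, i.e. $d\le2$. Thus $d=2$, equality holds, and every face has degree $4$.

**Proof.** *For this proof we verify the hypothesis of Theorem B and of its dual.* Let $w$ be white. The $d+2$ covectors $\boldsymbol\ell(v)$, $v\sim w$, form a circuit, so they span a space of dimension $d+1$. The $b(v)$, $v\sim w$, satisfy the same relation by (5) and restrict to the $\boldsymbol\ell(v)$, so they too span a space of dimension exactly $d+1$. Their common kernel in $V$ is therefore a line, and it contains $a(w)$; so it equals $\mathbb Ca(w)$.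

Now let $F$ be a face and $v$ a black vertex on it. The two white vertices $w,w'$ next to $v$ along $\partial F$ are different: if they agreed, then, as there are no multiple edges, the boundary walk would turn back along one edge at $v$, which happens only at a vertex of degree 1. The points $\mathbf A(w),\mathbf A(w')$ belong to a circuit of size $d+2\ge3$, so they are distinct points, and $\mathbb Ca(w)\cap\mathbb Ca(w')=0$. A vector killed by $b(v')$ for all neighbors $v'$ of $w$ and of $w'$ lies in this intersection. So these covectors span $V^*$, and Theorem B gives $\mathcal S_W\subset\mathcal S_B$. The hypothesis of the corollary is symmetric in the colors, so the dual statement gives $\mathcal S_B\subset\mathcal S_W$. $\square$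

## The pole of the potential at $1$ or $\alpha$

The equivariant potential $X$ exists only for $\beta\ne1,\alpha$. Let $\beta$ move along a branch of $\mathcal S_W$ toward one of these two points. If the jumps have nonzero total along a period, $X$ must blow up, because its multiplier tends to $1$ in the relevant coordinates. The leading term cannot see the bounded jumps, so it is the same vector $c\ne0$ at every face, and then $\psi$ is to leading order $\langle b(v),c\rangle$. This is nonzero for some $v$ once the $b(v)$ span. What has to be proved is that the total along some period, the *flux*, is nonzero; this is where the multiplicity of $P_W$ enters.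

For $\gamma\in\{1,\alpha\}$ let $V_\gamma\subset V$ be the $\gamma$-eigenspace of $\varphi$. If $\alpha\ne1$, then $V_1=\mathbb C^{d+1}$ and $V_\alpha=\mathbb Ce$; if $\alpha=1$, then $V_1=V$. Let $a_\gamma(w)$ be the $V_\gamma$-component of $a(w)$.

**Theorem C.** *Let $P_W\not\equiv0$ and $\gamma\in\{1,\alpha\}$. Assume*

(a) *the vectors $a_\gamma(w)$ span $V_\gamma$;*

(b) *the restrictions $b(v)|_{V_\gamma}$ span $V_\gamma^*$;*

(c) *$P_W$ vanishes at $\gamma$ to order exactly $m:=\dim V_\gamma$.*

*Then every irreducible component of $\mathcal S_W$ passing through $\gamma$ is contained in $\mathcal S_B$.*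

If $\gamma=\alpha\ne1$, then (a) and (b) hold automatically, as $f\neq0$, and (c) says $dP_W(\alpha)\ne0$. If $\gamma=1\ne\alpha$, then (a) and (b) say that the points span $\mathbb C^{d+1}$ and the hyperplanes span its dual, and (c) says that $P_W$ has multiplicity $d+1$ at $1$.

Let $a_1,\dots,a_m$ be the coordinates of $a_\gamma$. They lie in $\ker\mathcal K|_{\mathbb C^W_\gamma}$ by (5) and equivariance, and they are linearly independent by (a): a linear relation among them is a functional that kills all $a_\gamma(w)$.

**Step 1: fluxes, and the linear part of $\mathcal K$.** We express the first-order behavior of $\mathcal K$ at $\gamma$ through fluxes. Write nearby multipliers as $\beta=\gamma e^\eta$, meaning $\beta(\delta)=\gamma(\delta)e^{\langle\eta,\delta\rangle}$ with $\eta\in\mathrm{Hom}(\mathbb Z^2,\mathbb C)\cong\mathbb C^2$. Let $h(y_0+\delta)=\langle\eta,\delta\rangle$ for the chosen representatives $y_0\in W_0\cup B_0$. Under the identifications with $\mathbb C^{W_0}$, a function $g$ with multiplier $\gamma$ corresponds to $g\,e^{h}$ with multiplier $\gamma e^\eta$. For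 $x\in\ker\mathcal K^T|_{\mathbb C^B_{\gamma^{-1}}}$ put $\omega_k(e)=\kappa(e)x(v)a_k(w)$; this is deck-periodic, as is $h(w)-h(v)$, and $h=0$ on $B_0$. So
$$x^T\mathcal K_\beta a_k=\sum_{e=(v,w)\text{ mod deck}}\omega_k(e)\,e^{h(w)-h(v)} .$$
The constant term in $\eta$ is $x^T\mathcal K_\gamma a_k=0$, and the linear term is
$$L_k(\eta)=\sum_{e=(v,w)\text{ mod deck}}\omega_k(e)\,(h(w)-h(v)).$$
Exactly as in Step 1 of Theorem A, $\omega_k$ is closed: the jumps around $v$ add up to $x(v)\sum\kappa a_k(w)=0$, those around $w$ to $-(\mathcal K^Tx)(w)a_k(w)=0$. So $\omega_k(e)=X_k(L(e))-X_k(R(e))$ for a function $X_k$ on faces. Since $\omega_k$ is periodic, $X_k(F+\gamma_i)-X_k(F)=J_{i,k}$ does not depend on $F$.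

**Step 2: for $x\ne0$ the fluxes $J_{i,k}$ ($i=1,2$, $k\le m$) are not all $0$.** Suppose they are. Then every $X_k$ is periodic, and we may regroup $L_k$ by faces:
$$L_k(\eta)=\sum_{e\text{ mod deck}}\big(X_k(L(e))-X_k(R(e))\big)(h(w)-h(v))=\sum_{F\text{ mod deck}}X_k(F)\oint_{\partial F}dh=0,$$
because the boundary of $F$, run counterclockwise, traverses an edge from $v$ to $w$ if $F$ is on its left and from $w$ to $v$ if $F$ is on its right, and $h$ is a function on vertices. So $L_k(\eta)=0$ for all $k$ and $\eta$.

Next we use (c). A determinant vanishes at a point to order at least the corank of the matrix there: in adapted bases that many rows vanish at the point, so each term of the Leibniz expansion has that many vanishing factors. So $m\ge\dim\ker\mathcal K_\gamma\ge m$, and $a_1,\dots,a_m$ is a basis of $\ker\mathcal K_\gamma$. Choose a basis $x=x^1,\dots,x^m$ of $\ker\mathcal K^T_\gamma$ and complete both to bases. In these bases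
$$\mathcal K_{\gamma e^\eta}=\begin{pmatrix}L(\eta)+O(\eta^2)&O(\eta)\\O(\eta)&M+O(\eta)\end{pmatrix},\qquad M\text{ invertible},$$
where $L(\eta)$ is the $m\times m$ matrix of linear forms with rows from $x^1,\dots,x^m$. The off-diagonal blocks vanish at $\eta=0$ because the $x^i$ and the $a_k$ are in the kernels, and $M$ is invertible because $\mathcal K_\gamma$ has corank $m$. In the Leibniz expansion a term using an entry of the upper right block also uses one of the lower left block, so it is $O(|\eta|^{m+1})$. Hence
$$P_W(\gamma e^\eta)=c_0\det M\det L(\eta)+O(|\eta|^{m+1}),\qquad c_0\ne0.$$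
The first row of $L$ is $(L_1,\dots,L_m)$, formed with $x$, and it vanishes. So $\det L=0$ and $P_W$ vanishes at $\gamma$ to order at least $m+1$ (the map $\eta\mapsto\gamma e^\eta$ is a local biholomorphism). This contradicts (c).

**Step 3: a holomorphic family of kernel vectors.** We choose a branch along which to apply Theorem A. Let $C$ be an irreducible component of $\mathcal S_W$ through $\gamma$. It is an irreducible curve, since $P_W\not\equiv0$. Its normalization provides a nonconstant holomorphic map $\zeta\mapsto\beta(\zeta)\in C$ on a small disk with $\beta(0)=\gamma$, and after shrinking the disk $\beta(\zeta)\notin\{1,\alpha\}$ for $\zeta\ne0$. The matrix $\mathcal K^T_{\beta(\zeta)}$ is holomorphic in $\zeta$ and singular for all $\zeta$. So it has a nonzero kernel vector over the field of germs of meromorphic functions at $0$. Multiplying by a power of $\zeta$, and shrinking the disk, we get a holomorphic $x_\zeta\in\ker\mathcal K^T_{\beta(\zeta)}$ with $x_0\ne0$. By continuity $x_0\in\ker\mathcal K^T|_{\mathbb C^B_{\gamma^{-1}}}$. For $\zeta\ne0$ let $X^\zeta,\psi_\zeta$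 be given by Theorem A.

**Step 4: the pole in $V_\gamma$.** We compute the leading term of $X^\zeta$. Let $\chi_i(\zeta)=\gamma(\gamma_i)/\beta_i(\zeta)$, so $\chi_i(0)=1$, and let $X^\zeta_\gamma$ be the $V_\gamma$-component of $X^\zeta$. Fix a face $F_0$ and dual paths from $F_0$ to $F_0+\gamma_i$. By equivariance $X^\zeta_\gamma(F_0+\gamma_i)=\chi_i(\zeta)X^\zeta_\gamma(F_0)$, so summing jumps along the path gives
$$(\chi_i(\zeta)-1)X_\gamma^\zeta(F_0)=J_i(\zeta),\qquad i=1,2, \tag{8}$$
where $J_i(\zeta)$ is a finite sum of terms $\pm\kappa(e)x_\zeta(v)a_\gamma(w)$, holomorphic near $\zeta=0$. The coordinates of $J_i(0)$ are the fluxes $J_{i,k}$ for $x=x_0$, so $(J_1(0),J_2(0))\ne(0,0)$ by Step 2.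

Let $N=\min_i\mathrm{ord}_0(\chi_i-1)\ge1$; it is finite because the branch is nonconstant. Equation (8) for an index attaining the minimum shows that $X^\zeta_\gamma(F_0)$ is meromorphic at $0$ with pole order at most $N$. For an index with $J_i(0)\ne0$, (8) shows first that $\chi_i-1\not\equiv0$ and then that the pole order is $\mathrm{ord}_0(\chi_i-1)\ge N$. So $\zeta^NX^\zeta_\gamma(F_0)\to c$ with $c\in V_\gamma$, $c\neq0$. Any other face is reached from $F_0$ by finitely many jumps, which are holomorphic in $\zeta$, so $\zeta^NX_\gamma^\zeta(F)\to c$ for every $F$.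

**Step 5: the other component is bounded, and $\psi_\zeta\neq0$.** If $\alpha\ne1$, let $\gamma'$ be the other element of $\{1,\alpha\}$. For some $i$, $\gamma'(\gamma_i)/\beta_i(\zeta)\to\gamma'(\gamma_i)/\gamma(\gamma_i)\ne1$, and the analogue of (8) for the $V_{\gamma'}$-component shows that this component of $X^\zeta(F)$ is holomorphic at $0$. (If $\alpha=1$ there is no other component.) Hence
$$\zeta^N\psi_\zeta(v)\to\langle b(v),c\rangle\qquad\text{for all }v.$$
By (b) this is nonzero for some $v$. So $\psi_\zeta\neq0$ and, by Theorem A, $\beta(\zeta)\in\mathcal S_B$ for all small $\zeta\ne0$. Thus $P_B$ vanishes at infinitely many points of the irreducible curve $C$, and $C\subset\mathcal S_B$. $\square$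

**Corollary C.** *Let $P_W$ be irreducible and $P_B\not\equiv0$. Assume $\alpha\ne1$ and $dP_W(\alpha)\ne0$; or $\alpha\ne1$, points and hyperplanes span, and $P_W$ has multiplicity $d+1$ at $1$. Then $\mathcal S_W\subset\mathcal S_B$. Moreover $\mathcal S_W=\mathcal S_B$ if in addition one of the following holds:*

1. *$P_B$ is irreducible (or just $\mathcal S_B$ is);*
2. *every vertex of the Newton polygon of $\Gamma$ (the convex hull of the homology classes of dimer covers) is represented by exactly one dimer cover. In this case $P_B=(\text{monomial})\cdot P_W$ up to a constant.*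

**Proof.** The curve $\mathcal S_W$ is irreducible and contains $1$ and $\alpha$, so Theorem C with $\gamma=\alpha$ or $\gamma=1$ gives $\mathcal S_W\subset\mathcal S_B$.

*Case 1.* Both sets are irreducible curves ($\mathcal S_B$ is the nonempty zero set of $P_B\not\equiv0$), and one contains the other, so they are equal.

*Case 2.* We first compare the exponents in the two determinants. An edge from $v_0\in B_0$ to $w_0+\delta$, with $w_0\in W_0$, contributes $\kappa\,\beta(\delta)$ to the entry $(v_0,w_0)$ of $\mathcal K|_{\mathbb C^W_\beta}$. The same edge of $\Gamma$, lifted as $(v_0-\delta,w_0)$, contributes $\kappa'\beta(\delta)$ to the entry $(w_0,v_0)$ of $\mathcal K'|_{\mathbb C^B_{\beta^{-1}}}$, since $h(v_0-\delta)=\beta(\delta)h(v_0)$. So both determinants are sums over the dimer covers $D$ of $\Gamma$ of a nonzero coefficient times $\beta(\delta(D))$, where $\delta(D)$ is the sum of the $\delta$'s of the edges of $D$. The difference $\delta(D)-\delta(D')$ is the homology class of the cycle $D-D'$ (edges oriented from black to white). Indeed, for a linear functional $\eta$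 and $h$ as in Step 1 of Theorem C, the periodic edge function $h(w)-h(v)$ has integral $\langle\eta,\delta\rangle$ along any path from $y$ to $y+\delta$, and on the edge from $v_0$ to $w_0+\delta$ it equals $\langle\eta,\delta\rangle$; summing over $D-D'$ gives the claim. So, up to a translation, the Newton polygon of $\Gamma$ is the convex hull of the $\delta(D)$. Under condition 2 the coefficient at each of its vertices is a single nonzero term, both in $P_W$ and in $P_B$. So both Newton polygons equal this hull.

The ring of Laurent polynomials is a unique factorization domain, $P_W$ is irreducible, and $P_B$ vanishes on $\{P_W=0\}$; by the Nullstellensatz $P_W$ divides a power of $P_B$, and then $P_W\mid P_B$, say $P_B=P_WR$. Newton polygons add under multiplication, so adding the Newton polygon of $R$ to that of $P_W$ does not change it. Comparing the maxima of each linear functional shows that the Newton polygon of $R$ is a single point. So $R$ is a constant times a monomial, and $\mathcal S_W=\mathcal S_B$. $\square$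

In particular, if $P_W$ and $P_B$ are irreducible, $\alpha\ne1$ and $dP_W(\alpha)\ne0$, then $\mathcal S_W=\mathcal S_B$.

## A layered graph with spanning data and $\alpha\ne1$

In the honeycomb example $\alpha=1$ and neither the points nor the hyperplanes span. One might hope that spanning and $\alpha\ne1$ suffice for equality. They do not, so the multiplicity hypothesis (c) of Theorem C cannot be dropped.

**Theorem D.** *There is a coherent double circuit configuration with $d=2$, $\alpha\ne1$, the points $\mathbf A(w)$ spanning $\mathbb C^3$, the covectors $\boldsymbol\ell(v)$ spanning $(\mathbb C^3)^*$, $\mathcal S_W,\mathcal S_B\neq(\mathbb C^*)^2$, and $\mathcal S_W\ne\mathcal S_B$.*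

We build it in $V=\mathbb C^4$ and use Lemma 1(ii). The graph is cut into horizontal layers. In each layer the white vectors lie in a plane $M\subset V$ and the black covectors in the plane $\mathrm{Ann}(M)\subset V^*$. So incidence inside a layer is automatic, and the positions inside the two planes are free. The planes change from layer to layer, so that altogether the data span.

**Step 1: the graph.** A *layer* is the planar strip with the following vertices ($i,k\in\mathbb Z$): white $w_i$ at $(i,1)$, black $v_i$ at $(i+\frac12,2)$, white $y_i$ at $(i+\frac12,3)$, black $x_i$ at $(i,4)$, black $u_k$ at $(2k+\frac12,0)$, white $z_k$ at $(2k+\frac12,5)$. Its straight edges are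
$$v_i\sim w_i,w_{i+1},y_i;\qquad x_i\sim y_{i-1},y_i;\qquad u_k\sim w_{2k},w_{2k+1};\qquad z_k\sim x_{2k},x_{2k+1}.$$
Layer $j\in\mathbb Z$ occupies heights $[5(j-1),5j]$ and is reflected vertically for odd $j$. Consecutive layers are glued along *seams*: seam $j$, at height $5j$, lies between layers $j$ and $j+1$. Odd seams consist of black vertices $u_k$, even seams of white vertices $z_k$. So layer $j$ has its $u$'s on the odd one of the seams $j-1,j$ and its $z$'s on the even one. Let $\gamma_1=(2,0)$ and $\gamma_2=(0,20)$: four layers per period.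

All edges join white to black. Seam vertices have degree 4, all others degree 3: the neighbors of $w_i$ are $v_{i-1},v_i$ and one $u$, those of $y_i$ are $v_i,x_i,x_{i+1}$. The faces are the quadrilaterals $u_kw_{2k}v_{2k}w_{2k+1}$ and $z_kx_{2k}y_{2k}x_{2k+1}$, the hexagons $v_iw_{i+1}v_{i+1}y_{i+1}x_{i+1}y_i$, and octagons between consecutive seam vertices. On the torus there are $36$ vertices, $56$ edges and $20$ faces ($8$ quadrilaterals, $8$ hexagons, $4$ octagons), and $36-56+20=0$. All faces are disks and there are no multiple edges. A dimer cover: in odd layers take $u_kw_{2k}$, $v_{2k}y_{2k}$, $x_{2k}z_k$, $w_{2k+1}v_{2k+1}$, $y_{2k+1}x_{2k+1}$; in even layers take $w_iv_i$, $y_ix_i$. Every seam borders exactly one odd layer, so each seam vertex is covered once.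

**Step 2: a frame of points and planes.** We choose the planes in which the layers live. Let $\varphi(\gamma_1)=1$ and $\varphi:=\varphi(\gamma_2)=\mathrm{diag}(1,1,1,2)$, so that $\alpha=(1,2)$. Let $p_j=(\bar p_j,\varepsilon_j)$ with $\bar p_1,\dots,\bar p_4=E_1,E_2,E_3,E_1+E_2+E_3$ ($E_i$ the standard basis of $\mathbb C^3$), $\varepsilon_1=\dots=\varepsilon_4=1$, and $p_{j+4}=\varphi p_j$.

Any four consecutive $p_j$ are independent. Up to $\varphi$ we may start at $p_1,p_2,p_3$ or $p_4$. The only relation among the four vectors $\bar p$ is that $E_1+E_2+E_3$ is the sum of the other three, and it fails in the last coordinate, since $1\ne1+1+1$, $1\ne2+1+1$, $1\ne2+2+1$, $1\ne2+2+2$ respectively. Also any three consecutive $\bar p$'s are independent. Put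
$$M_j=\langle p_{j-1},p_j\rangle,\qquad H_j=\langle p_{j-1},p_j,p_{j+1}\rangle,$$
and let $m_j\in V^*$ be a real generator of the annihilator of $H_j$. As three consecutive $\bar p$'s are independent, $e\notin H_j$, so $m_j(e)\neq0$. Normalize $m_j(e)<0$ and $m_{j+4}=m_j\varphi^{-1}$; these are compatible, because $H_{j+4}=\varphi H_j$ and $m_j(\varphi^{-1}e)=m_j(e)/2$.

Independence of four consecutive $p$'s gives $H_{j-1}\ne H_j$, so $m_{j-1},m_j$ are independent; both kill $M_j=H_{j-1}\cap H_j$, so $\mathrm{Ann}(M_j)=\langle m_{j-1},m_j\rangle$. Further $H_{j-1}\cap H_j\cap H_{j+1}=M_j\cap M_{j+1}=\mathbb Cp_j$, a line, so $m_{j-1},m_j,m_{j+1}$ are independent.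

**Step 3: the data.** In layer $j$ let $P_j$ (resp. $Q_j$) be the one of $p_{j-1},p_j$ with even (resp. odd) index, and let $P_j^*$ (resp. $Q_j^*$) be the one of $m_{j-1},m_j$ with odd (resp. even) index. Put
$$a(w_i)=Q_j+s_iP_j,\quad a(y_i)=Q_j+t_iP_j,\quad b(x_i)=Q_j^*+\sigma_iP_j^*,\quad b(v_i)=Q_j^*+\tau_iP_j^*,$$
and $a(z)=p_j$ at even seams $j$, $b(u)=m_j$ at odd seams $j$. The real parameters $s_i,t_i,\sigma_i,\tau_i>0$ depend on $i$ mod 2 and $j$ mod 4, with $s_0\ne s_1$, $t_0\ne t_1$, $\{t_0,t_1\}\cap\{s_0,s_1\}=\emptyset$, and likewise for $\sigma,\tau$. Note that in a layer $a(z)=P_j$ and $b(u)=P_j^*$.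

**Step 4: this is a coherent configuration.** We check the hypotheses of Lemma 1(ii).

* *Equivariance* holds because $p_{j+4}=\varphi p_j$, $m_{j+4}=m_j\varphi^{-1}$, and the parameters are periodic. The last coordinates of the $a$'s are positive and those of the $b$'s negative, so none vanishes.
* *Incidence.* Inside layer $j$ we have $a\in M_j$ and $b\in\mathrm{Ann}(M_j)$. At an odd seam, $b(u)=m_j$ kills $H_j\supset M_j,M_{j+1}$. At an even seam, $a(z)=p_j\in M_j\cap M_{j+1}$.
* *Circuits at vertices of degree 3.* Each time we have three pairwise independent vectors in a 2-dimensional space; written as $Q+cP$ (with $c=\infty$ for $P$ itself), the values of $c$ are $s_i,s_{i+1},t_i$ at $v_i$; $\ t_{i-1},t_i,\infty$ at $x_i$; $\ \tau_{i-1},\tau_i,\infty$ at $w_i$; $\ \sigma_i,\sigma_{i+1},\tau_i$ at $y_i$.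
* *Circuit at $u$, odd seam $j$.* Here $Q_j=Q_{j+1}=p_j$. The four vectors lie in the 3-dimensional space $H_j$, two independent ones in $M_j$ and two independent ones in $M_{j+1}$, and none is proportional to $p_j$ because $s_i\ne0$. Since $M_j\cap M_{j+1}=\mathbb Cp_j$, two vectors from one plane and one from the other are independent. So any three are independent, and the four form a circuit.
* *Circuit at $z$, even seam $j$.* Dually $Q_j^*=Q_{j+1}^*=m_j$ and $\sigma_i\ne0$; the same argument works inside the 3-dimensional space $\langle m_{j-1},m_j,m_{j+1}\rangle$.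

So Lemma 1(ii) gives a coherent configuration with $d=2$ and class $\alpha=(1,2)\ne1$, and the relations defining $\mathcal K,\mathcal K'$ are those among the $a$'s and $b$'s. The $a(w)$ span every $M_j$, hence $V$, so the $\mathbf A(w)$ span $\mathbb C^3$. The $b(v)$ span every $\mathrm{Ann}(M_j)$; a vector killed by all of them lies in $M_1\cap M_3$, which is $0$ as $p_0,p_1,p_2,p_3$ are independent. So the $b(v)$ span $V^*$, and the $\boldsymbol\ell(v)$ span $(\mathbb C^3)^*$.

**Step 5: the white curve away from $\lambda=1$.** We solve $\mathcal Kg=0$ layer by layer. Let $g\in\mathbb C^W_\beta$, $\lambda=\beta_1$, $\mu=\beta_2$, $\lambda\ne1$. In one layer write $z=g(z_0)$, $\omega=g(w_0)$. Recall that by (3) the relation among $Q+c_1P,Q+c_2P,Q+c_3P$ has coefficients $c_2-c_3,\ c_3-c_1,\ c_1-c_2$.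

At $x_0$ and $x_1$ the relation is $a(y_i)-a(y_{i-1})=(t_i-t_{i-1})P$. With $g(y_{-1})=\lambda^{-1}g(y_1)$ this gives
$$g(y_0)-\lambda^{-1}g(y_1)=(t_0-t_1)z,\qquad g(y_1)-g(y_0)=(t_1-t_0)z .$$
Adding, $(1-\lambda^{-1})g(y_1)=0$, so $g(y_1)=0$ and $g(y_0)=(t_0-t_1)z$. At $v_1$, whose neighbors are $w_1$, $w_2$ (value $\lambda\omega$) and $y_1$,
$$(s_0-t_1)g(w_1)+(t_1-s_1)\lambda\omega+(s_1-s_0)g(y_1)=0,\qquad\text{so}\qquad g(w_1)=\lambda\,\frac{s_1-t_1}{s_0-t_1}\,\omega .$$
At $v_0$: $(s_1-t_0)\omega+(t_0-s_0)g(w_1)+(s_0-s_1)g(y_0)=0$. Multiplying by $s_0-t_1$ and inserting,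
$$D(\lambda)\,\omega=(s_0-t_1)(s_1-s_0)(t_0-t_1)\,z,\qquad D(\lambda)=(s_1-t_0)(s_0-t_1)-\lambda(s_0-t_0)(s_1-t_1).$$
At $u$ on odd seam $j$ we have $p_j=\frac{s_1a(w_0)-s_0a(w_1)}{s_1-s_0}$ in both adjacent layers, and the difference of the two expressions is the relation at $u$. So the equation says that
$$\theta=\frac{s_1g(w_0)-s_0g(w_1)}{s_1-s_0}=\frac{E(\lambda)\,\omega}{(s_0-t_1)(s_1-s_0)},\qquad E(\lambda)=s_1(s_0-t_1)-\lambda s_0(s_1-t_1),$$
has equal values in the two layers. If all $D,E$ are nonzero at $\lambda$, then in each layer
$$\theta=\rho z,\qquad \rho=(t_0-t_1)\frac{E(\lambda)}{D(\lambda)}\ne0,$$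
and the values of $g$ in the layer are determined by $z$. Index by layers $1,\dots,4$. The value $z$ is $z^{(0)}$ in layer 1, $z^{(2)}$ in layers 2 and 3, and $\mu z^{(0)}$ in layer 4, whose even seam is seam $4=$ seam $0$ shifted by $\gamma_2$. The equations at seams 1 and 3 are
$$\rho_1z^{(0)}=\rho_2z^{(2)},\qquad \rho_3z^{(2)}=\rho_4\mu z^{(0)} .$$
A nonzero $g$ exists if and only if these have a nonzero solution $(z^{(0)},z^{(2)})$, so
$$\beta\in\mathcal S_W\iff\mu=\frac{\rho_1\rho_3}{\rho_2\rho_4}(\lambda). \tag{9}$$

**Step 6: the black curve away from $\lambda=1$.** The equations have the same form. Let $h\in\mathbb C^B_{\beta^{-1}}$, so that $\gamma_1$ multiplies $h$ by $\lambda'=\lambda^{-1}$. In one layer the equations at $w_0,w_1,y_1,y_0$ are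
$$h(v_0)-\lambda'^{-1}h(v_1)=(\tau_0-\tau_1)h(u_0),\qquad h(v_1)-h(v_0)=(\tau_1-\tau_0)h(u_0),$$
$$(\sigma_0-\tau_1)h(x_1)+(\tau_1-\sigma_1)\lambda'h(x_0)+(\sigma_1-\sigma_0)h(v_1)=0,$$
$$(\sigma_1-\tau_0)h(x_0)+(\tau_0-\sigma_0)h(x_1)+(\sigma_0-\sigma_1)h(v_0)=0,$$
and at $z$ the quantity $\frac{\sigma_1h(x_0)-\sigma_0h(x_1)}{\sigma_1-\sigma_0}$ must agree in the two adjacent layers, since $m_j=\frac{\sigma_1b(x_0)-\sigma_0b(x_1)}{\sigma_1-\sigma_0}$ in both. These are the equations of Step 5 under $w\to x$, $y\to v$, $z\to u$, $s\to\sigma$, $t\to\tau$, $\lambda\to\lambda'$. Let $D^*,E^*$ and $\rho^*_j(\lambda')$ be the corresponding functions, so the quantity at $z$ equals $\rho_j^*h(u)$ with $u$ on the odd seam of layer $j$. Layers 1 and 2 share $u^{(1)}$, and layers 3 and 4 share $u^{(3)}$. Layer 0 is layer 4 shifted by $-\gamma_2$, and $h(\cdot-\gamma_2)=\mu h$. So the equations at seams 2 and 0 are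
$$\rho_2^*h(u^{(1)})=\rho_3^*h(u^{(3)}),\qquad\rho_1^*h(u^{(1)})=\mu\rho_4^*h(u^{(3)}).$$
If all $D^*,E^*$ are nonzero at $\lambda'$, then
$$\beta\in\mathcal S_B\iff\mu=\frac{\rho_1^*\rho_3^*}{\rho_2^*\rho_4^*}(\lambda^{-1}). \tag{10}$$

**Step 7: parameters that separate the curves.** For white take $(s_0,s_1,t_0,t_1)=(1,2,3,4)$ in all layers. Then $E=2\lambda-6$, $D=3-4\lambda$, and the right side of (9) is $1$. For black take $(\sigma_0,\sigma_1,\tau_0,\tau_1)=(1,2,3,4)$ in layers 2, 3, 4, so that $\rho^*=\frac{-(2\lambda'-6)}{3-4\lambda'}$ there, and $(1,2,4,3)$ in layer 1, where $E^*=\lambda'-4$, $D^*=4-3\lambda'$ and $\rho_1^*=\frac{\lambda'-4}{4-3\lambda'}$. The right side of (10) is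
$$\frac{(\lambda'-4)(3-4\lambda')}{(4-3\lambda')(6-2\lambda')} .$$
At $\lambda=\frac12$, $\lambda'=2$, we have $D=1$ and $E=-5$; in layers 2, 3, 4, $D^*=-5$ and $E^*=-2$; in layer 1, $D^*=-2$ and $E^*=-2$. All are nonzero. The fraction equals $\frac{(-2)(-5)}{(-2)(2)}=-\frac52$. So
$$\mathcal S_W\cap\{\lambda=\tfrac12\}=\{(\tfrac12,1)\},\qquad \mathcal S_B\cap\{\lambda=\tfrac12\}=\{(\tfrac12,-\tfrac52)\}.$$
Neither set is everything, $\mathcal S_W\ne\mathcal S_B$, and neither contains the other. $\blacksquare$

**Which hypothesis of Theorem C fails.** At $\lambda=1$ the rows of $x_0$ and $x_1$ in a layer are negatives of each other. For general $\lambda$, adding the row of $x_1$ to that of $x_0$ leaves the row $(1-\lambda^{-1})g(y_1)$. Doing this in each of the four layers shows that $(\lambda-1)^4$ divides $P_W$, up to nonzero factors and a power of $\lambda$. Both $1=(1,1)$ and $\alpha=(1,2)$ lie on $\{\lambda=1\}\subset\mathcal S_W$, so $P_W$ vanishes there to order at least $4$, while (c) requires order $d+1=3$ at $1$ and order $1$ at $\alpha$. Conditions (a) and (b) hold at both points,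 and only (c) fails.
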